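# Approximating all characters of a finite abelian group in measure

## 1. The phase of a character in binary digits

Let $G$ be a finite abelian group with $|G|\ge 2$. Write
$$G=\bigoplus_{i=1}^k \mathbb Z_{q_i},\qquad q_i\ge 2,\qquad \mathbb Z_{q_i}=\{0,1,\dots,q_i-1\},$$
and put $e(u)=e^{2\pi i u}$. The characters of $G$ are $\chi_y(x)=e\big(\sum_i x_iy_i/q_i\big)$ for $y\in G$. Everything in these notes turns on one way of writing the exponent.

Let $\ell_i=\lceil\log_2 q_i\rceil$, so that $\ell_i\ge1$ and $2^{\ell_i-1}<q_i\le 2^{\ell_i}$. Expand each coordinate in binary,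
$$x_i=\sum_{0\le b<\ell_i}x_{i,b}2^b,\qquad x_{i,b}\in\{0,1\}.$$
Then $x_iy_i/q_i=\sum_b x_{i,b}\cdot 2^by_i/q_i$. Since $x_{i,b}$ is an integer, changing its coefficient by an integer does not change the value of $e(\cdot)$. So let $c_{i,b}=c_{i,b}(y)\in[-\frac12,\frac12)$ be congruent to $2^by_i/q_i$ modulo $1$. Then, exactly,
$$\chi_y(x)=e\big(\Theta_y(x)\big),\qquad \Theta_y(x)=\sum_{i,b}c_{i,b}(y)\,x_{i,b}.\tag{1}$$

For example, take $G=\mathbb Z_8$ and $y=3$. The numbers $2^b\cdot 3/8$ are $\frac38,\frac68,\frac{12}8$, and their reductions are $c_0=\frac38$, $c_1=-\frac14$, $c_2=-\frac12$. At $x=5$, with digits $x_0=1,x_1=0,x_2=1$, the phase is $\frac38-\frac12=-\frac18$, and indeed $\chi_3(5)=e(15/8)=e(-1/8)$. For $G=\mathbb Z_2^d$ every $\ell_i$ is $1$, each $c_i$ is $0$ or $-\frac12$, and (1) reads $\chi_y(x)=(-1)^{\sum_{i\in S}x_i}$ with $S=\{i:y_i=1\}$.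

So every character is $e(\cdot)$ of a polynomial of degree one in the digits, with coefficients of size at most $\frac12$. The number of digits is $M=\sum_i\ell_i$. With $m=\log_2|G|=\sum_i\log_2q_i$ we have
$$m\le M\le 2m,\tag{2}$$
because $\lceil t\rceil< t+1\le 2t$ for $t\ge1$. Digits are few: about $\log|G|$ of them.

Here is what the formula is for. If $p$ is a polynomial in one variable of degree $D$ that is close to $e(\cdot)$ on the values that $\Theta_y$ usually takes, then $p(\Theta_y(x))$ is close to $\chi_y(x)$ for most $x$. It is also a polynomial of degree at most $D$ in the digits. Polynomials of degree at most $D$ in $M$ digits form one linear space, which does not depend on $y$, and if $D$ is much smaller than $M$ its dimension is far below $|G|$. One small space would then serve all characters at once.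

## 2. Kolmogorov widths in measure

Let $\mu$ be the uniform probability measure on $G$, so $\mu(A)=|A|/|G|$, and let $L_0(G)$ be the space of all complex functions on $G$ with
$$\rho_0(f,g)=\inf\{\varepsilon>0:\ \mu(\{x:|f(x)-g(x)|>\varepsilon\})\le\varepsilon\}.$$
This is a metric for convergence in measure. It does not see what happens on a small set: if $f=0$ and $g=10^6\cdot 1_A$ with $\mu(A)=\delta<1$, then for $\varepsilon<10^6$ the set $\{|f-g|>\varepsilon\}$ is $A$, so $\rho_0(f,g)=\delta$ however large $g$ is on $A$. Two facts will be used constantly. If $\mu(|f-g|>\varepsilon)\le\varepsilon$, then $\rho_0(f,g)\le\varepsilon$. If $\rho_0(f,g)<\varepsilon$, then $\mu(|f-g|>\varepsilon)\le\varepsilon$.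

**Definition.** For $K\subset L_0(G)$ the Kolmogorov width is
$$d_n(K,L_0(G))=\inf_{Q_n}\ \sup_{f\in K}\ \inf_{g\in Q_n}\rho_0(f,g),$$
the infimum being over linear subspaces $Q_n\subset L_0(G)$ of dimension at most $n$.

The space $Q_n$ must be chosen before $f$. The width does not increase with $n$, and it is $0$ once $n\ge|G|$. Our set $K$ is $\widehat G$, the set of all $|G|$ characters.

The metric matters a great deal. Measure distances in $L_2(\mu)$ instead, and let $P$ be the orthogonal projection onto $Q_n$. The characters form an orthonormal basis, so $\sum_\chi\|P\chi\|^2=\operatorname{tr}P\le n$. Some $\chi$ therefore has $\|P\chi\|^2\le n/|G|$, that is, squared distance at least $1-n/|G|$ from $Q_n$. In $L_2$, good approximation of all characters needs $n$ comparable with $|G|$. In measure we may be arbitrarily wrong on a set of measure $\varepsilon$, and the question, posed in Yuri Malykhin, "Widths and rigidity", arXiv:2205.03453 (2022), is how much this helps: is there a constant $c\in(0,1)$ such that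
$$d_n(\widehat G,L_0(G))\to0\quad\text{as }|G|\to\infty,\ \text{uniformly over finite abelian }G,\qquad n=\lfloor\exp(\ln^{1-c}|G|)\rfloor\,?$$

The answer is yes, for every $c\in(0,\frac12)$. Throughout, $\ln$ is the natural logarithm, $m=\log_2|G|$ and $|G|\ge2$.

**Theorem 1.** For every finite abelian $G$ and $\varepsilon\in(0,1)$, $d_n(\widehat G,L_0(G))\le\varepsilon$ whenever
$$\ln n\ge\big(50\sqrt{2m/\varepsilon}+1\big)\ln(2m+1).$$
Hence for each fixed $c\in(0,\frac12)$ and $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$, $d_n(\widehat G,L_0(G))\to0$ as $|G|\to\infty$, uniformly in $G$.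

**Theorem 2.** There is an absolute constant $C$ such that for all $G$ and $\varepsilon\in(0,1)$, $d_n(\widehat G,L_0(G))\le\varepsilon$ whenever
$$n\ge\exp\Big(C\sqrt{m\,\ln(m+2)\,\ln(2/\varepsilon)}\Big).$$
So $n=\exp(\omega\sqrt{\ln|G|\ln\ln|G|})$ with any $\omega\to\infty$ suffices for $d_n\to0$. For $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$ with $c\in(0,\frac12)$ we get $d_n\le2\exp(-\kappa\ln^{1-2c}|G|/\ln\ln|G|)$ for large $|G|$, where $\kappa>0$ is absolute.

**Theorem 3.** For every $G$, if $n\le\frac1{20}\ln|G|$, then $d_n(\widehat G,L_0(G))\ge\frac1{20}$.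

**Proposition 4.** Fix $\varepsilon\in(0,\frac12)$ and define $z_\varepsilon>0$ by $\Pr(\mathcal N(0,1)\le-z_\varepsilon)=\varepsilon$. If the character $\chi(x)=(-1)^{x_1+\dots+x_d}$ of $\mathbb Z_2^d$ satisfies $\mu(|\chi-p|>\varepsilon)\le\varepsilon$ for a polynomial $p$ of degree $k$ in the bits, then $k\ge(z_\varepsilon-o(1))\sqrt d$ as $d\to\infty$.

Theorem 1 answers the question, and Theorem 2 improves its bound. Proposition 4 says that for $\mathbb Z_2^d$ the degree order $\sqrt d$ used for Theorem 1 is optimal among spaces of low-degree polynomials; it limits only that method and is not a lower bound on $d_n$. What happens for $c\ge\frac12$ is not determined here: between $\log|G|$ and $\exp(\sqrt{\log|G|\log\log|G|})$ a gap remains.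

The choice of metric is harmless. If $\rho_0(f,g)\le\varepsilon$, then for every $\varepsilon'>\varepsilon$ we have $|f-g|\le\varepsilon'$ off a set of measure at most $\varepsilon'$, so $\int_G\min(1,|f-g|)\,d\mu\le2\varepsilon'$, and hence $\le2\varepsilon$. The integral metric leads to the same answer.

## 3. Parity functions on $\mathbb Z_2^d$ by interpolation

Start with $G=\mathbb Z_2^3$, which has $8$ characters $(-1)^{W}$, $W=\sum_{i\in S}x_i$. Use the $4$-dimensional space of affine functions of the bits. If $|S|\le1$, the character is affine. If $|S|=2$, then $1-2W$ is correct for $W\in\{0,1\}$, which is $\frac34$ of the points. If $|S|=3$, then $2W-3$ is correct for $W\in\{1,2\}$, which is $6$ of the $8$ points. So $d_4(\widehat G,L_0(G))\le\frac14$.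

The same works for $\mathbb Z_2^d$. Under $\mu$ the bits are independent and uniform, so $W$ has mean $|S|/2$ and variance $|S|/4\le d/4$. Put $t=\frac12\sqrt{d/\varepsilon}$. By Chebyshev's inequality, $|W-|S|/2|\le t$ off a set of measure at most $\varepsilon$. The interval $[\frac{|S|}2-t,\frac{|S|}2+t]$ contains at most $2t+1$ integers, so some polynomial in one variable of degree at most $2t=\sqrt{d/\varepsilon}$ takes the value $(-1)^w$ at each integer $w$ in it. Substituting $W$, we get a polynomial in the bits of degree at most $\sqrt{d/\varepsilon}$ that equals the character off a set of measure at most $\varepsilon$. Since $x_i^2=x_i$, all these approximants lie in the span of the multilinear monomials of degree at most $\sqrt{d/\varepsilon}$, of dimension at most $(1+d)^{\sqrt{d/\varepsilon}}$. This is $\exp(O_\varepsilon(\sqrt d\ln (d+1)))$, against $|G|=2^d$.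

Two features must be replaced for general $G$. The phase no longer takes values in a short list of equally spaced numbers, so interpolation gives way to Taylor's formula. And the digits $x_{i,b}$ are no longer independent, so the variance has to be computed anew.

## 4. Taylor polynomials of $e(u)$ and the size of the phase

**Lemma 1.** Let $T>0$, let $D\ge50T$ be an integer, and let $p_D(u)=\sum_{k\le D}(2\pi iu)^k/k!$. For real $|u|\le T$, $|e(u)-p_D(u)|\le e^{-(D+1)}$.

*Proof.* The Taylor remainder of $e^{i\theta}$ after degree $D$ is at most $|\theta|^{D+1}/(D+1)!$ for real $\theta$. With $\theta=2\pi u$ and $(D+1)!\ge((D+1)/e)^{D+1}$,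
$$|e(u)-p_D(u)|\le\frac{(2\pi T)^{D+1}}{(D+1)!}\le\Big(\frac{2\pi eT}{D+1}\Big)^{D+1}.$$
Now $2\pi e^2<46.5$, so $D+1>50T>2\pi e^2T$, and the base is less than $1/e$. $\square$

So the degree is proportional to the size of the argument. The obvious first attempt is to use $p_D(\Theta_y)$ with the bound $|\Theta_y|\le M/2$, which holds everywhere. That requires $D\ge25M$. But the multilinear monomials in $M$ digits have degree at most $M$, so degree $25M$ yields all functions on $G$ and nothing is gained. A cleverer polynomial cannot rescue this as long as we insist on closeness at every point. On $\mathbb Z_2^d$ let $\chi(x)=(-1)^{x_1+\dots+x_d}$ and let $p$ have degree less than $d$. Each monomial of $p$ misses some $x_i$, and summing over that $x_i$ first gives $0$, so $\sum_x\chi(x)p(x)=0$. If $|\chi-p|<1$ at every point, then $\chi\,\mathrm{Re}\,p>0$ at every point and the sum could not vanish.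

The exceptional set must therefore be used. The polynomial should be centered at the mean $\mathbb E\Theta_y$ over $x$ uniform on $G$, and $T$ should be the typical deviation of $\Theta_y$. If the digits were independent, the variance of $\Theta_y$ would be at most $\sum c_{i,b}^2/4\le M/16$ and the typical deviation of order $\sqrt M$. But when $q$ is not a power of two, the digits of a uniform $x\in\mathbb Z_q$ are dependent: for $q=3$ the digit pairs $(x_0,x_1)$ are $(0,0),(1,0),(0,1)$. Without any information on the dependence, the triangle inequality in $L_2$ bounds the standard deviation of $\sum_bc_bx_b$ by $\sum_b|c_b|\cdot\frac12\le\ell/4$. For cyclic $G$ we have $\ell=M$, so this only allows a deviation of order $M$, and the degree is again of order $M$. What we need is a sense in which the digits are almost independent.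

## 5. Digits of a uniform integer below $q$

**Lemma 2.** Let $2^{\ell-1}<q\le2^\ell$ and let $x$ be uniform on $\{0,\dots,q-1\}$. There is a random variable $J=J(x)\in\{0,\dots,\ell\}$ such that, conditionally on $J$, the digits $x_b$ with $J\le b<\ell$ are fixed and the digits $x_b$ with $b<J$ are independent and uniform. Moreover $K:=\ell-J$ satisfies $\Pr(K\ge k)\le\min(1,2^{2-k})$ for integers $k\ge0$. Consequently, for nondecreasing $g\ge0$,
$$\mathbb E\,g(K)\le\sum_{j\ge0}2^{-1-j}g(2+j),\tag{3}$$
and in particular $\mathbb EK\le3$, $\mathbb EK^2\le11$, $\mathbb E\,e^{K/2}\le\dfrac{e/2}{1-\sqrt e/2}<7.75$.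

In words: $J$ is the highest position at which $x$ drops below $q$. Above it $x$ copies the digits of $q$; below it $x$ is free. For $q=5=101_2$ we have $\ell=3$. On $\{0,1,2,3\}$ the top digit is $0$ and the two lower digits are free, so $J=2$, $K=1$. On $\{4\}$ all digits are fixed, so $J=0$, $K=3$.

*Proof.* Let $q=\sum_{j=0}^\ell\beta_j2^j$ be the binary expansion, and write $x<q$ also with $\ell+1$ digits (so $x_\ell=0$). We have $x<q$ exactly when there is a position $j$ with $x_b=\beta_b$ for all $b>j$ and $x_j=0$, $\beta_j=1$; this $j$ is unique. Hence $\{0,\dots,q-1\}$ is the disjoint union, over $j$ with $\beta_j=1$, of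
$$B_j=\Big\{\sum_{b>j}\beta_b2^b+r:\ 0\le r<2^j\Big\}.$$
Let $J=j$ on $B_j$. On $B_j$ the digits above $j$ are those of $q$, $x_j=0$, and the lower $j$ digits run once through all possibilities. This is the first claim. For the tail, $|B_j|=2^j$ gives
$$\Pr(K\ge k)=\Pr(J\le\ell-k)\le\frac1q\sum_{0\le j\le\ell-k}2^j\le\frac{2^{\ell-k+1}}{2^{\ell-1}}=2^{2-k}$$
(the sum is empty if $k>\ell$).

Let $K'$ have $\Pr(K'=2+j)=2^{-1-j}$, $j\ge0$. Then $\Pr(K'\ge k)=1$ for $k\le2$ and $\Pr(K'\ge2+j)=2^{-j}$, so $\Pr(K\ge k)\le\Pr(K'\ge k)$ for every $k$. Hence $\mathbb Eg(K)\le\mathbb Eg(K')$ for nondecreasing $g\ge0$, which is (3). Since $\sum_j2^{-1-j}=1$, $\sum_j2^{-1-j}j=1$ and $\sum_j2^{-1-j}j^2=3$, we get $\mathbb EK\le2+1=3$ and $\mathbb EK^2\le4+4+3=11$. Finally $\sum_j2^{-1-j}e^{1+j/2}=\frac e2\sum_j(\sqrt e/2)^j=\frac{e/2}{1-\sqrt e/2}$, which is about $7.74$. $\square$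

So only a bounded number of digits, on average, are affected by the dependence.

## 6. Variance of the phase and proof of Theorem 1

**Step 1: the variance of $\Theta_y$ is at most $M$.** This step supplies the typical deviation. Write $\Theta_y=\sum_iX_i$ with $X_i=\sum_bc_{i,b}x_{i,b}$. For $x$ uniform on $G$ the coordinates, and so the $X_i$, are independent. Fix one $i$, drop it from the notation, and let $J,K$ be as in Lemma 2 and $a_J=\mathbb E[X|J]$. We use
$$\operatorname{Var}X=\mathbb E\operatorname{Var}(X|J)+\operatorname{Var}(a_J).$$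
Given $J$, only the digits below $J$ are random, and they are independent and uniform, so $\operatorname{Var}(X|J)=\sum_{b<J}c_b^2/4\le\ell/16$. For the second term compare $a_J$ with the constant $\mu_0=\frac12\sum_{b<\ell}c_b$, the mean we would have with all digits independent and uniform. The digits below $J$ contribute equally to both, so
$$|a_J-\mu_0|=\Big|\sum_{J\le b<\ell}c_b\big(x_b-\tfrac12\big)\Big|\le K\cdot\tfrac12\cdot\tfrac12=\frac K4,$$
and $\operatorname{Var}(a_J)\le\mathbb E(a_J-\mu_0)^2\le\mathbb EK^2/16\le11/16$. Hence $\operatorname{Var}X\le(\ell+11)/16\le\ell$, as $\ell\ge1$. Summing over the independent $X_i$,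
$$\operatorname{Var}\Theta_y\le M\quad\text{for every }y\in G.\tag{4}$$

**Step 2: the approximant.** This step produces, for each $y$, a function close to $\chi_y$ in measure. Let $T=\sqrt{M/\varepsilon}$, $D=\lceil50T\rceil$ and
$$h_y(x)=e(\mathbb E\Theta_y)\,p_D\big(\Theta_y(x)-\mathbb E\Theta_y\big).$$
By (4) and Chebyshev, $|\Theta_y-\mathbb E\Theta_y|\le T$ outside a set of measure at most $M/T^2=\varepsilon$. Outside that set, (1) and Lemma 1 give
$$|\chi_y-h_y|=\big|e(\Theta_y-\mathbb E\Theta_y)-p_D(\Theta_y-\mathbb E\Theta_y)\big|\le e^{-(D+1)}\le e^{-50T}\le e^{-50\varepsilon^{-1/2}},$$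
using $M\ge1$. With $w=\varepsilon^{-1/2}$ we have $e^{50w}\ge(50w)^2/2\ge w^2=1/\varepsilon$, so the error is at most $\varepsilon$. Thus $\rho_0(\chi_y,h_y)\le\varepsilon$ for every $y$.

**Step 3: one space for all $y$.** This step bounds the dimension. The function $\Theta_y-\mathbb E\Theta_y$ is affine in the $M$ digits, so $h_y$ is a polynomial of degree at most $D$ in them. Since $x_{i,b}^2=x_{i,b}$, it lies in the span $Q$ of the multilinear monomials of degree at most $D$. Neither $Q$ nor $D$ depends on $y$, and
$$\dim Q\le\sum_{k\le D}\binom Mk\le(1+M)^D .$$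
By (2), $D\ln(1+M)\le\big(50\sqrt{2m/\varepsilon}+1\big)\ln(2m+1)$. If $\ln n$ is at least this, then $\dim Q\le n$ and $d_n(\widehat G,L_0(G))\le\varepsilon$, which is the first claim of Theorem 1.

**Step 4: the regime of the question.** Fix $c\in(0,\frac12)$ and $\varepsilon\in(0,1)$. The threshold of Step 3 is $O_\varepsilon(\sqrt m\ln(m+2))$, which is $o(m^{1-c})$ because $1-c>\frac12$. On the other side $\lfloor e^a\rfloor\ge e^a-1\ge e^{a/2}$ for large $a$, so with $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$ we have $\ln n\ge\frac12(m\ln2)^{1-c}$ for large $m$. So there is $N_0(\varepsilon,c)$ such that $d_n(\widehat G,L_0(G))\le\varepsilon$ for all $G$ with $|G|\ge N_0(\varepsilon,c)$, whatever the structure of $G$. As $\varepsilon$ is arbitrary, $d_n\to0$ uniformly in $G$. $\blacksquare$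

## 7. Blocks of $\log M$ digits and proof of Theorem 2

Two places in Section 6 are wasteful. Chebyshev costs a power of $1/\varepsilon$ where an exponential tail would cost a logarithm. The other waste is in the dimension count. Each factor of a monomial of degree $D$ is chosen among about $M$ digits and so contributes about $\ln M$ to $\ln\dim Q$. Suppose we group the digits into blocks of about $s\approx\log_2M$ digits. Choosing a block costs at most about $\ln M$, and allowing an arbitrary function of that block costs a further factor $2^{O(s)}$, which is again $O(\ln M)$ in the logarithm. So the price per factor keeps its order. But there are now only about $M/s$ blocks, and if each contributes a phase reduced modulo $1$, the total phase has deviation of order $\sqrt{M/s}$, not $\sqrt M$. The degree drops by $\sqrt s$. We now carry this out.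

We recall Hoeffding's lemma: if a real random variable $Y$ takes values in an interval of length $L$, then $\mathbb Ee^{\lambda(Y-\mathbb EY)}\le e^{\lambda^2L^2/8}$ for all real $\lambda$. Indeed $\psi(\lambda)=\ln\mathbb Ee^{\lambda(Y-\mathbb EY)}$ has $\psi(0)=\psi'(0)=0$, and $\psi''(\lambda)$ is the variance of $Y$ under a reweighted probability measure, hence at most $L^2/4$.

**Step 1: the blocks.** This step defines the new phase. Let $s=\lceil\log_2(M+1)\rceil$. Then $1\le s\le M$, since $2^M\ge M+1$. Call the factor $i$ large if $\ell_i\ge s$ and small otherwise. For a large factor, split the positions $\{0,\dots,\ell_i-1\}$ into $\lceil\ell_i/s\rceil\le2\ell_i/s$ sets of at most $s$ consecutive positions. Gather the small factors greedily: add whole factors to a group until its total number of digits is at least $s$, then start a new group. A small factor has fewer than $s$ digits, so each group has fewer than $2s$ digits, and all groups but at most one have at least $s$. If $M_{\rm small}$ is the total number of digits in small factors, there are at most $M_{\rm small}/s+1$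 groups. Call the sets of digits so obtained pieces $B$. They partition all $M$ digits, each has at most $2s$ digits, and their number $P$ satisfies
$$P\le\frac{2(M-M_{\rm small})}s+\frac{M_{\rm small}}s+1\le\frac{2M}s+1\le3M.\tag{5}$$
For each piece let $\varphi_B(x)\in[-\frac12,\frac12)$ be congruent modulo $1$ to $\sum_{(i,b)\in B}c_{i,b}x_{i,b}$. From here on let
$$\Theta_y=\sum_B\varphi_B .$$
It differs from the old phase by an integer at each point, so $\chi_y=e(\Theta_y)$ still holds exactly. It is no longer linear in the digits, but it is a sum of functions of single pieces.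

**Step 2: exponential moment of a large factor.** Steps 2 and 3 replace the variance bound. Let $|\lambda|\le\frac14$, fix a large factor, and let $X$ be the sum of $\varphi_B$ over its pieces, with $J,K$ from Lemma 2 and $a_J=\mathbb E[X|J]$. We split
$$X-\mathbb EX=(X-a_J)+(a_J-\mathbb EX)$$
and treat the two parts separately.

Given $J$, the digits are fixed or independent and uniform, and the pieces use disjoint sets of digits. So the $\varphi_B$ are conditionally independent, each with values in an interval of length $1$, and Hoeffding's lemma gives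
$$\mathbb E\big[e^{\lambda(X-a_J)}\,\big|\,J\big]\le e^{\lambda^2\lceil\ell/s\rceil/8}\le e^{\lambda^2\ell/(4s)}.\tag{6}$$

Now the second part. Each $\varphi_B$ makes sense for all digit vectors in $\{0,1\}^\ell$. Let $\mu_0$ be the mean that $X$ would have if all $\ell$ digits were independent and uniform, and let $R=a_J-\mu_0$. A piece with all positions below $J$ contributes equally to $a_J$ and $\mu_0$. The other pieces meet the $K$-element set $\{J,\dots,\ell-1\}$, so there are at most $K$ of them, and for each the two means lie in $[-\frac12,\frac12]$ and differ by at most $1$. Hence $|R|\le K$. As $\mathbb EK\le3$,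
$$|R-\mathbb ER|\le K+3=:4v .$$
We use $e^u\le1+u+\frac{u^2}2e^{|u|}$ with $u=\lambda(R-\mathbb ER)$, which has mean $0$ and satisfies $|u|\le v$ because $|\lambda|\le\frac14$. With $v^2\le2e^v$ and $2v=\frac32+\frac K2$,
$$\mathbb Ee^{\lambda(R-\mathbb ER)}\le1+\frac{\lambda^2}2\mathbb E\big[16v^2e^v\big]\le1+8\lambda^2\cdot2\,\mathbb Ee^{2v}=1+8\lambda^2\cdot2e^{3/2}\,\mathbb Ee^{K/2}.$$
By Lemma 2, $2e^{3/2}\cdot7.75<70$, so the right side is at most $1+560\lambda^2\le e^{560\lambda^2}$.

Since $\mathbb Ea_J=\mathbb EX$, we have $a_J-\mathbb EX=R-\mathbb ER$, a function of $J$. Conditioning on $J$ first and using (6),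
$$\ln\mathbb Ee^{\lambda(X-\mathbb EX)}\le\Big(\frac\ell{4s}+560\Big)\lambda^2\le561\,\frac\ell s\,\lambda^2,$$
because $\ell\ge s$ for a large factor.

**Step 3: the tail of $\Theta_y$.** For a group of small factors, Hoeffding's lemma alone gives $\ln\mathbb Ee^{\lambda(\varphi_B-\mathbb E\varphi_B)}\le\lambda^2/8$. Distinct large factors and groups involve distinct coordinates of $x$, so their contributions are independent. Adding up, with at most $M_{\rm small}/s+1$ groups and with $M/s\ge1$,
$$\ln\mathbb Ee^{\lambda(\Theta_y-\mathbb E\Theta_y)}\le561\lambda^2\Big(\frac Ms+1\Big)\le A\lambda^2,\qquad A:=\frac{1122\,M}s,\quad|\lambda|\le\tfrac14 .$$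
For $0<T\le A/2$ we may take $\lambda=\pm T/(2A)$. Markov's inequality on each side gives tails $e^{-|\lambda|T+A\lambda^2}=e^{-T^2/(4A)}$, so
$$\mu\big(|\Theta_y-\mathbb E\Theta_y|>T\big)\le2e^{-T^2/(4A)}\qquad(0<T\le A/2).\tag{7}$$

**Step 4: approximation when the tail bound applies.** Let $\Lambda=\ln(2/\varepsilon)>\ln2$ and suppose $\Lambda\le A/16$. Put $T=2\sqrt{A\Lambda}$, which is at most $A/2$, and $D=\lceil50T\rceil$. By (7) the set $\{|\Theta_y-\mathbb E\Theta_y|>T\}$ has measure at most $2e^{-\Lambda}=\varepsilon$. Also $D+1\ge100\sqrt{A\Lambda}\ge400\Lambda\ge\ln(1/\varepsilon)$. So by Lemma 1 the function $h_y=e(\mathbb E\Theta_y)p_D(\Theta_y-\mathbb E\Theta_y)$ is within $e^{-(D+1)}\le\varepsilon$ of $\chi_y$ off that set, and $\rho_0(\chi_y,h_y)\le\varepsilon$.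

For the dimension, let $F_B$ be the algebra of functions of $x$ that depend only on the digits in $B$; $\dim F_B\le2^{2s}=4^s$. Expanding the powers of $\sum_B\varphi_B-\mathbb E\Theta_y$ up to the $D$-th, and using that powers of $\varphi_B$ stay in $F_B$, we see that every $h_y$ lies in the span $Q$ of the products $\prod_{B\in S}f_B$ with $f_B\in F_B$ and $|S|\le D$. By (5) and $M+1\le2^s$,
$$\dim Q\le\sum_{k\le D}\binom Pk4^{sk}\le(1+P4^s)^D\le\big(4^s\cdot4(M+1)\big)^D\le2^{(3s+2)D}\le2^{5sD}.$$
Here
$$sD\le s(50T+1)=100\,s\sqrt{A\Lambda}+s=100\sqrt{1122}\,\sqrt{sM\Lambda}+s,$$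
and $s\le\sqrt{sM}\le\sqrt{sM\Lambda}/\sqrt{\ln2}$. So $\ln\dim Q\le C_1\sqrt{sM\Lambda}$ with the absolute constant $C_1=5\ln2\,\big(100\sqrt{1122}+1/\sqrt{\ln2}\big)\ge1$. It remains to express this through $m$. We have
$$s\le\log_2(2m+1)+1\le\log_2(m+2)+2\le3\log_2(m+2)\le5\ln(m+2),$$
where the third inequality uses $m\ge1$, and $M\le2m$. So $sM\le10\,m\ln(m+2)$, and with $C=\sqrt{10}\,C_1$,
$$C_1\sqrt{sM\Lambda}\le C\sqrt{m\ln(m+2)\,\Lambda}.\tag{8}$$
If $n\ge\exp\big(C\sqrt{m\ln(m+2)\Lambda}\big)$, then $\dim Q\le n$ and $d_n\le\varepsilon$.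

**Step 5: approximation for very small $\varepsilon$.** Suppose $\Lambda>A/16$. Then $\sqrt{sM\Lambda}\ge M\sqrt{1122/16}>M\ge m\ge\ln|G|$. By (8) and $C_1\ge1$, the hypothesis on $n$ forces $n\ge|G|$; then $Q=L_0(G)$ is allowed and $d_n=0$. This proves the first claim of Theorem 2.

**Step 6: the two consequences.** Let $N=\ln|G|\ge3$. Then $m=N/\ln2\le1.45N$ and $m+2\le1.45N+2\le N^2$, so $m\ln(m+2)\le2.9\,N\ln N$, and the exponent in Theorem 2 is at most $C'\sqrt{N\ln N\,\Lambda}$ with $C'=2C$. We again use $\ln\lfloor e^a\rfloor\ge a/2$ for large $a$.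

If $n=\lfloor\exp(\omega\sqrt{N\ln N})\rfloor$ with $\omega\to\infty$, then for each fixed $\varepsilon$ we have $\ln n\ge\frac12\omega\sqrt{N\ln N}\ge C'\sqrt{N\ln N\,\Lambda}$ as soon as $\omega\ge2C'\sqrt\Lambda$ and $N$ is large. So $d_n\to0$.

If $n=\lfloor\exp(N^{1-c})\rfloor$ with $c\in(0,\frac12)$, take $\Lambda=N^{1-2c}/(4C'^2\ln N)$. For large $N$ this exceeds $\ln2$, so $\varepsilon=2e^{-\Lambda}\in(0,1)$. The exponent is at most $C'\sqrt{N\cdot N^{1-2c}/(4C'^2)}=\frac12N^{1-c}\le\ln n$. Hence $d_n\le2e^{-\Lambda}$, which is the stated rate with $\kappa=1/(4C'^2)$. $\blacksquare$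

## 8. Sign patterns and proof of Theorem 3

Now the other direction. The characters are $|G|$ functions that are pairwise far apart in measure. If a low-dimensional $Q$ came close to all of them, $Q$ would contain $|G|$ functions that can be told apart by a rough look at about $\ln|G|$ sample points. But a space with few parameters can show only few patterns at a given set of points.

Let $N=\ln|G|$ and $\varepsilon_0=\frac1{20}$. Suppose that $\dim Q\le n\le N/20$ and $\sup_\chi\inf_{g\in Q}\rho_0(\chi,g)<\varepsilon_0$. For each character choose $g_\chi\in Q$ with $\mu(|\chi-g_\chi|>\varepsilon_0)\le\varepsilon_0$. We derive a contradiction; this shows that every such $Q$ has supremum at least $\varepsilon_0$, which is the theorem.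

**Step 1: distinct characters are far apart.** We claim $\mu(|\chi-\psi|\ge1)\ge\frac12$ for $\chi\ne\psi$. The nontrivial character $\chi\bar\psi$ is equidistributed on the $r$-th roots of unity for some $r\ge2$, and $|\chi-\psi|=|1-\chi\bar\psi|$. Since $|1-e(t)|=2|\sin\pi t|$, we have $|1-e(j/r)|<1$ exactly when the distance from $j/r$ to $\mathbb Z$ is less than $\frac16$. If $r\le6$, this happens only for $j=0$, a fraction $1/r\le\frac12$. If $r>6$, the residues in question are the integers in an open interval of length $r/3$, at most $\frac r3+1\le\frac r2$ of them. In both cases $\mu(|\chi-\psi|<1)\le\frac12$.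

**Step 2: a finite pattern that sees the difference.** For $g\in Q$ and $x\in G$ let $\sigma_g(x)\in\{0,1\}^{26}$ record whether $\mathrm{Re}\,g(x)\ge j/4$ and whether $\mathrm{Im}\,g(x)\ge j/4$, for $-6\le j\le6$. If $|g(x)|,|g'(x)|\le1+\varepsilon_0<\frac32$ and $\sigma_g(x)=\sigma_{g'}(x)$, then the real parts lie in the same interval $[\frac j4,\frac{j+1}4)$, and so do the imaginary parts, hence $|g(x)-g'(x)|\le\sqrt2/4<0.9$.

Let $\chi\ne\psi$. On a set of measure at least $\frac12-2\varepsilon_0=0.4$ we have $|\chi-\psi|\ge1$, $|g_\chi-\chi|\le\varepsilon_0$ and $|g_\psi-\psi|\le\varepsilon_0$. There $|g_\chi-g_\psi|\ge1-2\varepsilon_0=0.9$ and both functions are at most $1+\varepsilon_0$ in modulus, so $\sigma_{g_\chi}\ne\sigma_{g_\psi}$.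

**Step 3: sample points.** This step reduces to few points of $G$. Take $S=\lceil4N\rceil$ independent uniform points of $G$. By Step 2 a given pair $\chi\ne\psi$ has equal patterns at all of them with probability at most $0.6^S\le e^{-2N}=|G|^{-2}$, because $4\ln(1/0.6)>2.04$. There are fewer than $|G|^2$ pairs, so with positive probability no pair agrees. Fix points $x_1,\dots,x_S$ for which the $|G|$ vectors $(\sigma_{g_\chi}(x_j))_{j\le S}$ are distinct.

**Step 4: few patterns in few dimensions.** Write the elements of $Q$ as complex combinations of $n$ functions spanning $Q$; they are described by $2n$ real parameters. The entries of the vectors above record, for each of $H=26S$ real affine functions of these parameters ($\mathrm{Re}\,g(x_j)-\frac t4$ and $\mathrm{Im}\,g(x_j)-\frac t4$), whether it is $\ge0$ or $<0$. Only finitely many patterns occur. Choose one parameter point for each, and add to all $H$ functions an $\eta>0$ so small that the negative values at these points stay negative. Then the patterns become distinct strict sign patterns ($>0$ or $<0$). A strict sign pattern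 is constant on each region of the complement of the zero hyperplanes of the nonconstant functions, and the constant ones have a constant sign. So $|G|$ is at most the number of regions of an arrangement of at most $H$ hyperplanes in $\mathbb R^{2n}$.

The maximal number $\mathcal R(H,D)$ of regions for at most $H$ hyperplanes in $\mathbb R^D$ is at most $\sum_{i\le D}\binom Hi$ (Schläfli; see Zaslavsky, *Facing up to arrangements*, Mem. AMS 154, 1975). The upper bound is a short induction on $H$. It holds for $H=0$ and for $D=0$, where there is one region. A new hyperplane cuts in two exactly those regions that it meets, and these correspond to the regions cut out on it by the old hyperplanes, so $\mathcal R(H,D)\le\mathcal R(H-1,D)+\mathcal R(H-1,D-1)$. Now apply $\binom Hi=\binom{H-1}i+\binom{H-1}{i-1}$.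

**Step 5: the contradiction.** If $n=0$, there is one pattern and $|G|\le1$, which is false. Let $n\ge1$. Then $2n\le N/10\le H$. For $1\le k\le H$,
$$\Big(\frac kH\Big)^k\sum_{i\le k}\binom Hi\le\sum_{i\le k}\binom Hi\Big(\frac kH\Big)^i\le\Big(1+\frac kH\Big)^H\le e^k,$$
so $\sum_{i\le k}\binom Hi\le(eH/k)^k$. With $k=2n$, and with $S\le4N+1\le6N$ (as $N\ge\ln2>\frac12$),
$$|G|\le\Big(\frac{eH}{2n}\Big)^{2n}=\Big(\frac{13eS}n\Big)^{2n}\le\Big(\frac{78eN}n\Big)^{2n}.$$
Take logarithms and put $z=N/n\ge20$: this reads $z\le2\ln(78ez)$. At $z=20$ the right side is $2(1+\ln1560)<17$, and $z-2\ln(78ez)$ is increasing for $z>2$, its derivative being $1-2/z$. So $z-2\ln(78ez)>0$ for all $z\ge20$, a contradiction. $\blacksquare$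

## 9. Parity needs degree of order $\sqrt d$

Section 3 approximated every character of $\mathbb Z_2^d$ by polynomials of degree at most $\sqrt{d/\varepsilon}$. Proposition 4 says that the full parity function does not allow a smaller order. The proof extends the orthogonality argument of Section 4: there, $\sum_x\chi p=0$ contradicted closeness at every point. Now closeness may fail on a set $Z$ of measure at most $\varepsilon$, and we multiply $p$ by a square that vanishes on $Z$.

**Proof of Proposition 4.** If $k\ge d$, then $k\ge z_\varepsilon\sqrt d$ once $d\ge z_\varepsilon^2$, so let $k<d$. Let $Z=\{|\chi-p|>\varepsilon\}$, so $|Z|\le\varepsilon2^d$, and let $r=\lfloor(d-k-1)/2\rfloor\ge0$.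

**Step 1: the multiplier.** We show that $\sum_{i\le r}\binom di\le|Z|$. Suppose not. The real multilinear polynomials of degree at most $r$ form a space of dimension $\sum_{i\le r}\binom di$, and a nonzero one is a nonzero function on $\{0,1\}^d$. Vanishing on $Z$ imposes $|Z|$ linear conditions, so there is a nonzero real $g$ of degree at most $r$ that vanishes on $Z$. The polynomial $g^2\,\mathrm{Re}\,p$ has degree at most $2r+k\le d-1$, so every monomial in it misses a variable, and as in Section 4
$$\sum_x\chi(x)\,g(x)^2\,\mathrm{Re}\,p(x)=0 .$$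
But off $Z$ we have $\chi\,\mathrm{Re}\,p=\mathrm{Re}\big(1-\chi(\chi-p)\big)\ge1-\varepsilon>0$, on $Z$ we have $g=0$, and $g\ne0$ at some point, necessarily off $Z$. So the sum is positive, a contradiction.

**Step 2: the binomial tail.** Step 1 gives $2^{-d}\sum_{i\le r}\binom di\le\varepsilon$: a binomial variable with parameters $d$ and $\frac12$, which has mean $d/2$ and standard deviation $\sqrt d/2$, is at most $r$ with probability at most $\varepsilon$. If for some $\delta>0$ we had $r\ge\frac d2-\frac{z_\varepsilon-\delta}2\sqrt d$ for arbitrarily large $d$, then by the central limit theorem this probability would have a limit superior of at least $\Pr(\mathcal N(0,1)\le-(z_\varepsilon-\delta))>\varepsilon$. Hence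
$$r\le\frac d2-\frac{z_\varepsilon}2\sqrt d+o(\sqrt d).$$
Since $r\ge(d-k-2)/2$, this gives $d-k-2\le d-z_\varepsilon\sqrt d+o(\sqrt d)$, that is, $k\ge(z_\varepsilon-o(1))\sqrt d$. $\blacksquare$
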